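\title{Character tables whose entries sum to less than their degrees}

\begin{abstract}
For a finite group $G$, let $s(G)$ be the sum of all entries of the character table and let $\Gamma(G)$ be the sum of the degrees of the irreducible characters. We disprove the conjecture that $s(G)\ge\Gamma(G)$ always holds, with equality only for abelian groups. For every prime $p\ge5$, an extension of the extraspecial group of order $p^3$ and exponent $p$ by a dicyclic group of order $2(p+1)$ has $s<\Gamma$; for $p=5$ it has order $1500$, with $s=184$ and $\Gamma=192$. A direct product of four related groups is non-abelian and has $s=\Gamma$. The ratio $s/\Gamma$ takes a dense set of values in $(0,\infty)$, while $\Gamma^{2/3}<s<\Gamma^{3/2}$ for every nontrivial finite group, and the exponent $3/2$ is best possible.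
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G$ be a finite group and $\operatorname{Irr}(G)$ the set of its irreducible complex characters. The character table of $G$ is the square matrix whose rows are indexed by the characters $\chi\in\operatorname{Irr}(G)$, whose columns are indexed by the conjugacy classes $C$ of $G$, and whose entry $\chi(C)$ is the value of $\chi$ at any element of $C$. For $g\in C$ let $\sigma_G(g)=\sigma_G(C)=\sum_{\chi}\chi(C)$ be the sum of the column of $C$. We compare the sum of the whole table with the sum of the column of the identity, that is, with the sum of the character degrees: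
\[
s(G)=\sum_{C}\sigma_G(C),\qquad \Gamma(G)=\sigma_G(1)=\sum_{\chi\in\operatorname{Irr}(G)}\chi(1),\qquad \rho(G)=\frac{s(G)}{\Gamma(G)} .
\]
The problem comes from \cite{ADP}.

\begin{quote}
\textbf{Conjecture.} For every finite group $G$ we have $s(G)\ge\Gamma(G)$, and $s(G)=\Gamma(G)$ if and only if $G$ is abelian.
\end{quote}

The difference $s(G)-\Gamma(G)$ is the total of the columns of the non-identity classes, and the first examples suggest that it is not negative. If $G$ is abelian, the classes are single elements and the irreducible characters are the homomorphisms $G\to\mathbb C^\times$; the trivial row sums to $|G|$ and every other row sums to $0$, so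
\begin{equation}\label{eq:abelian}
s(G)=|G|=\Gamma(G)\qquad (G \text{ abelian}).
\end{equation}
For $S_3$, on the classes of $1$, $(12)$, $(123)$, the rows are $(1,1,1)$, $(1,-1,1)$ and $(2,0,-1)$. The column sums are $4,0,1$, so $s=5>4=\Gamma$. These column sums are the numbers of square roots of $1$, $(12)$ and $(123)$ in $S_3$, and the same holds in every group whose irreducible representations can all be written over $\mathbb R$. This gives one of two classes of groups for which the conjecture is true.

\begin{proposition}\label{prop:true}
The conjecture, including the equality clause, holds for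
\begin{enumerate}
\item[(i)] groups $G$ with $G/Z(G)$ abelian;
\item[(ii)] groups all of whose irreducible characters are afforded by real representations.
\end{enumerate}
\end{proposition}

In general, however, a column sum can be negative, and both assertions of the conjecture fail; only \eqref{eq:abelian} survives. For an odd prime $p$ let $E_p$ be the extraspecial group of order $p^3$ and exponent $p$, described concretely in Section~\ref{sec:ext}. The dicyclic group of order $4n$ is
\[
\mathrm{Dic}_n=\langle u,j \mid u^{2n}=1,\ j^2=u^n,\ juj^{-1}=u^{-1}\rangle ;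
\]
for example, $\mathrm{Dic}_2$ is the quaternion group $Q_8$.

\begin{theorem}\label{thm:ineq}
Let $p\ge5$ be prime and $n=(p+1)/2$. There is a semidirect product $G_p=E_p\rtimes\mathrm{Dic}_n$, where $\mathrm{Dic}_n\le SL(2,p)$ is dicyclic of order $4n=2(p+1)$, with
\[
s(G_p)=p^3+2p^2+2p-1+\delta p,\qquad \Gamma(G_p)=p^3+3p^2-2p+2,
\]
where $\delta=1$ if $p\equiv3\pmod4$ and $\delta=0$ otherwise. Hence $\Gamma(G_p)-s(G_p)=(p-1)(p-3)-\delta p>0$ for all primes $p\ge5$. For $p=5$ we have $|G_5|=1500$ and $s(G_5)=184<192=\Gamma(G_5)$.
\end{theorem}

The groups $G_p$ are solvable, being extensions of a $p$-group by a group with a cyclic subgroup of index $2$.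

\begin{theorem}\label{thm:eq}
There is a non-abelian finite group $G$ with $s(G)=\Gamma(G)$.
\end{theorem}

\begin{theorem}\label{thm:dense}
The set $\{\rho(G): G\text{ finite}\}$ is dense in $(0,\infty)$. In particular, no inequality $s(G)\ge c\,\Gamma(G)$ with $c>0$ holds for all $G$.
\end{theorem}

Since no linear bound holds, we compare $s$ with powers of $\Gamma$. Let $\kappa$ be the best exponent in a bound $s\ge\Gamma^{\kappa}$, that is, the infimum of $\log s(G)/\log\Gamma(G)$ over all nontrivial finite groups $G$.

\begin{theorem}\label{thm:powers}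
For every nontrivial finite group $G$,
\[
\Gamma(G)^{2/3}<s(G)<\Gamma(G)^{3/2}.
\]
The exponent $3/2$ is best possible, and $2/3\le\kappa\le\log1767/\log3450<0.918$.
\end{theorem}

We do not determine $\kappa$.

The counterexamples come from summing the table by rows. A character that is nontrivial on the center of $G$ has row sum $0$: it adds its degree to $\Gamma(G)$ and nothing to $s(G)$. Section~\ref{sec:central} makes this precise, shows what it costs, and works out two small groups in which the gain does not yet cover the cost. Section~\ref{sec:ext} computes $s$ and $\Gamma$ for the groups $E_p\rtimes S$ with $S\le SL(2,p)$ of order prime to $p$, and Section~\ref{sec:dic} chooses $S$. Theorems~\ref{thm:eq} and~\ref{thm:dense} follow in Section~\ref{sec:prod} by taking direct products, and Theorem~\ref{thm:powers} is proved in Section~\ref{sec:powers}.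

\section{Row sums and the conjugation character}\label{sec:rows}

We write $\langle\alpha,\beta\rangle=|G|^{-1}\sum_{g\in G}\alpha(g)\overline{\beta(g)}$ and $k(G)=|\operatorname{Irr}(G)|$. For a character $\theta$, let $c(\theta)=\sum_{\chi}\langle\chi,\theta\rangle$ be the number of its irreducible constituents, counted with multiplicity. Then $c(\theta)\le\theta(1)$, with equality if and only if all constituents are linear, that is, of degree $1$. We use the following textbook facts.
\begin{enumerate}
\item[(F1)] \emph{Orthogonality.} The number $k(G)$ equals the number of conjugacy classes, and $\sum_\chi|\chi(g)|^2=|C_G(g)|$; in particular $\sum_\chi\chi(1)^2=|G|$.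
\item[(F2)] \emph{Central elements.} By Schur's lemma, $z\in Z(G)$ acts as a scalar $\lambda(z)$ in a representation affording $\chi\in\operatorname{Irr}(G)$. Thus $\chi(zg)=\lambda(z)\chi(g)$ for all $g$, and $z\in\ker\chi$ if and only if $\lambda(z)=1$. If $Z\le Z(G)$, we say that $\chi$ \emph{lies over} the character $\lambda$ of $Z$.
\item[(F3)] \emph{Induction from an abelian normal subgroup $N$.} For $\mu\in\operatorname{Irr}(N)$ put $\mu^g(x)=\mu(g^{-1}xg)$, which depends only on the coset $gN$. The character $\operatorname{Ind}_N^G\mu$ vanishes off $N$ and equals $\sum_{gN}\mu^g$ on $N$. By Frobenius reciprocity, $\langle\operatorname{Ind}_N^G\mu,\operatorname{Ind}_N^G\nu\rangle$ is the number of cosets $gN$ with $\mu^g=\nu$. Also $(\operatorname{Ind}_N^G\mu)\beta=\operatorname{Ind}_N^G(\mu\,\beta|_N)$ for every character $\beta$ of $G$.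
\item[(F4)] \emph{Frobenius--Schur.} Each $\chi\in\operatorname{Irr}(G)$ has an indicator $\nu(\chi)\in\{1,0,-1\}$, equal to $1$ if and only if $\chi$ is afforded by a real representation, and $\sum_\chi\nu(\chi)\chi(g)=\#\{x\in G:x^2=g\}$ for all $g\in G$.
\end{enumerate}

Unlike column sums, row sums always count something.

\begin{lemma}\label{lem:rows}
Let $\Pi=\sum_{\psi\in\operatorname{Irr}(G)}\psi\bar\psi$. Then $\Pi$ is the permutation character of $G$ acting on itself by conjugation, the row sum $\sum_C\chi(C)$ equals $\langle\chi,\Pi\rangle$, and
\[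
s(G)=c(\Pi)=\sum_{\psi\in\operatorname{Irr}(G)}c(\psi\bar\psi).
\]
\end{lemma}

\begin{proof}
By (F1), $\Pi(g)=|C_G(g)|$, the number of elements fixed by conjugation by $g$. A class $C$ has $|G|/|C_G(g)|$ elements $g$, so
\[
\langle\chi,\Pi\rangle=\frac1{|G|}\sum_{g\in G}\chi(g)|C_G(g)|=\sum_C\chi(C).
\]
Now sum over $\chi$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:true}]
In both cases, abelian groups give equality by \eqref{eq:abelian}.

(i) The kernel of the conjugation action is $Z(G)$. If $G/Z(G)$ is abelian, then $G'\le Z(G)$, so $G'$ lies in the kernel of every constituent of $\Pi$. These constituents are characters of the abelian group $G/G'$, hence linear, and Lemma~\ref{lem:rows} gives $s(G)=\Pi(1)=|G|$. Thus $s(G)=\sum_\psi\psi(1)^2\ge\sum_\psi\psi(1)=\Gamma(G)$. Equality forces all degrees to be $1$; then $k(G)=|G|$ by (F1), and $G$ is abelian.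

(ii) All indicators are $1$, so (F4) gives $\sigma_G(g)=\#\{x:x^2=g\}\ge0$ for all $g$, and $s(G)\ge\Gamma(G)$. Equality means that no $g\ne1$ is a square, that is, $x^2=1$ for all $x$. Then $xy=(xy)^{-1}=y^{-1}x^{-1}=yx$ for all $x,y$.
\end{proof}

\section{What a central subgroup gains and costs}\label{sec:central}

\begin{lemma}\label{lem:central}
Let $Z\le Z(G)$ and $\bar G=G/Z$. If $\chi\in\operatorname{Irr}(G)$ and $Z\not\le\ker\chi$, then $\sum_C\chi(C)=0$. For a class $D$ of $\bar G$ let $n_D$ be the number of classes of $G$ that map onto $D$. Then
\[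
s(G)=\sum_{D}n_D\,\sigma_{\bar G}(D),\qquad \Gamma(G)=\Gamma(\bar G)+\sum_{Z\not\le\ker\chi}\chi(1).
\]
If $g\in G$ maps into $D$, then $n_D$ is the number of classes of $G$ that meet $Zg$; in particular $n_{\{1\}}=|Z|$.
\end{lemma}

\begin{proof}
Let $z\in Z\setminus\ker\chi$. The map $C\mapsto zC$ permutes the classes of $G$, and by (F2) it multiplies every $\chi(C)$ by the same scalar $\lambda(z)\ne1$. So the row sum is fixed by multiplication by $\lambda(z)$ and must be $0$. The remaining rows are the characters of $\bar G$, and on a class of $G$ mapping onto $D$ they add up to $\sigma_{\bar G}(D)$. This gives both formulas. The preimage of $D$ is the union of the classes of the elements $zg$, $z\in Z$.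
\end{proof}

The lemma describes a trade. In passing from $\bar G$ to $G$, the degree sum gains the degrees of the characters that are nontrivial on $Z$. The table sum gains nothing from these rows, but it counts each column of $\bar G$ up to $|Z|$ times, and the identity column, with sum $\Gamma(\bar G)$, exactly $|Z|$ times.

\begin{example}\label{ex:Q8}
Let $G=Q_8$ and $Z=Z(Q_8)$. Then $\bar G$ is a Klein four-group, whose column sums are $4,0,0,0$, so $s(Q_8)=2\cdot4=8$. The four linear characters leave $8-4=2^2$ in the sum of squares of degrees, which comes from a single character of degree $2$ because $Q_8$ has five classes. So $\Gamma(Q_8)=4+2=6$ and $\rho(Q_8)=4/3$: the gain is $2$ and the cost is $4$.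
\end{example}

To improve the gain, we let a group of automorphisms act on $Q_8$, trivially on the center. The next lemma covers that example and a larger one needed in Section~\ref{sec:powers}.

\begin{lemma}\label{lem:double}
Let $S$ be a finite group with exactly one involution $z$, and suppose that $\bar S=S/\langle z\rangle$ is isomorphic to $A_4$ or $A_5$. Then $n_D=2$ for each class $D$ of elements of odd order in $\bar S$, and $n_D=1$ for the class of involutions. Every $\chi\in\operatorname{Irr}(S)$ with $z\notin\ker\chi$ has even degree.
\end{lemma}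

\begin{proof}
The element $z$ is central, since its conjugates are involutions. Let $\bar g\in\bar S$ have odd order $m$, with preimages $g$ and $zg$. Then $g^m\in\{1,z\}$ and $(zg)^m=zg^m$, so exactly one of $g^m$, $(zg)^m$ is trivial. Hence $g$ and $zg$ are not conjugate, and $n_D=2$.

In $A_4$ and $A_5$ every involution $\bar g$ lies in a Klein four-group $\langle\bar g,\bar h\rangle$. Its preimage $Q=\langle g,h,z\rangle$ has order $8$. If $g$ and $h$ commuted, $Q$ would be an abelian $2$-group with one involution, hence cyclic, and could not have a Klein four-group as a quotient. So $hgh^{-1}\ne g$. As $hgh^{-1}$ and $g$ have the same image in $\bar S$, we get $hgh^{-1}=zg$, and $n_D=1$.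

Let $X$ afford $\chi$, with $z\notin\ker\chi$. Then $X(z)=-I$ by (F2), and taking determinants in $X(h)X(g)X(h)^{-1}=-X(g)$ gives $1=(-1)^{\chi(1)}$.
\end{proof}

\begin{example}\label{ex:T}
Let $T$ be a group as in Lemma~\ref{lem:double} with $\bar T\cong A_4$; the group $SL(2,3)$ is one. The preimage of the Klein four-group is a normal subgroup $Q$, non-abelian of order $8$ with one involution, so $Q\cong Q_8$ and $T=Q_8\rtimes C_3$. The classes of $A_4$ are $\{1\}$, the involutions, and two classes of $3$-cycles. Its irreducible characters are the three linear characters of the quotient $C_3$ and the permutation character on four points minus the trivial character, with values $3,-1,0,0$. The three characters of $C_3$ add up to $3,3,0,0$, so the column sums of $A_4$ are $6,2,0,0$. By Lemma~\ref{lem:double} the numbers $n_D$ are $2,1,2,2$, and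
\[
s(T)=2\cdot6+1\cdot2=14 .
\]
The group $T$ has $2+1+2+2=7$ classes, so three characters are nontrivial on $z$. Their degrees are even and their squares add up to $24-12=12$, so the degrees are $2,2,2$ and
\[
\Gamma(T)=6+6=12 .
\]
\end{example}

Compare the two examples. The single character of degree $2$ of $Q_8$ has become three characters of $T$, so the gain has been multiplied by $\Gamma(C_3)=3$. The identity column of the quotient grew only from $4$ to $6$, and the three classes of involutions fused into one. The ratio $\rho$ fell from $4/3$ to $7/6$. To bring it below $1$ we replace $Q_8$ by $E_p$, which has $p-1$ characters of degree $p$ that are nontrivial on the center and a larger choice of groups acting on it.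

\section{Extraspecial groups with a coprime complement}\label{sec:ext}

Let $p$ be an odd prime, $V=\mathbb F_p^2$, and let $\omega(v,w)=\det(v,w)$ be the determinant form on $V$; it is alternating and nondegenerate. Let $E=E_p$ be the set $V\times\mathbb F_p$ with the product
\[
(v,t)(w,t')=\bigl(v+w,\ t+t'+\tfrac12\omega(v,w)\bigr).
\]
This is a group of order $p^3$ with $(v,t)^m=(mv,mt)$, so it has exponent $p$. Multiplying out $(w,t')(v,t)(-w,-t')$ gives the second coordinate $t+\frac12\omega(w,v)+\frac12\omega(w+v,-w)$, so
\begin{equation}\label{eq:conj}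
(w,t')(v,t)(w,t')^{-1}=(v,\ t+\omega(w,v)).
\end{equation}
Hence the center of $E$ is $Z=\{(0,t)\}$, of order $p$, with $E/Z\cong V$, and each $e\in E\setminus Z$ is conjugate in $E$ to every element of the coset $Ze$.

Since $SL(2,p)$ preserves $\omega$, it acts on $E$ by the automorphisms $g(v,t)=(gv,t)$, trivially on $Z$. Fix a subgroup $S\le SL(2,p)$ with $p\nmid|S|$ and put
\[
G=E\rtimes S,\qquad H=G/Z=V\rtimes S,\qquad \gamma=\Gamma(S),\qquad a=s(S),\qquad r=\frac{p^2-1}{|S|}.
\]
The condition $S\le SL(2,p)$ makes $Z$ central in $G$, so Lemma~\ref{lem:central} applies. It asks for three things: the column sums of $H$, the numbers $n_D$, and the degrees of the characters nontrivial on $Z$. The first rests on the following observation, which fails for $p\mid|S|$ because the matrix $\left(\begin{smallmatrix}1&1\\0&1\end{smallmatrix}\right)$ fixes a nonzero vector.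

\begin{lemma}\label{lem:free}
If $1\ne g\in S$, then $1-g$ is invertible on $V$. Hence $S$ has $r$ orbits on $V\setminus\{0\}$, each of size $|S|$.
\end{lemma}

\begin{proof}
If $g$ has eigenvalue $1$, then both eigenvalues are $1$ because $\det g=1$. So $(g-1)^2=0$ and $g^p=1+p(g-1)=1$. As $p\nmid|S|$, this gives $g=1$.
\end{proof}

\begin{lemma}\label{lem:H}
The classes of $H$ and their column sums are:
\begin{enumerate}
\item[(a)] the identity, with column sum $\gamma+p^2-1$;
\item[(b)] the $r$ orbits of $S$ on $V\setminus\{0\}$, each with column sum $\gamma-1$;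
\item[(c)] for each nontrivial class of $S$, with representative $g$, the class of $g$ in $H$, with column sum $\sigma_S(g)$.
\end{enumerate}
Consequently $\Gamma(H)=\gamma+p^2-1$ and $s(H)=a+p^2-1+r(\gamma-1)$.
\end{lemma}

\begin{proof}
Write the elements of $H$ as pairs, with $(v,g)(w,h)=(v+gw,gh)$. The classes inside the abelian normal subgroup $V$ are the $S$-orbits. For $g\ne1$ we have $(w,1)(v,g)(w,1)^{-1}=(v+(1-g)w,g)$, so by Lemma~\ref{lem:free} every $(v,g)$ is conjugate to $(0,g)$. Two elements of $S$ are conjugate in $H$ if and only if they are conjugate in $S$, as one sees by projecting to $H/V\cong S$. This gives the classes.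

For $v\in V$ let $\mu_v(w)=e^{2\pi i\,\omega(v,w)/p}$. Since $\omega$ is nondegenerate, $v\mapsto\mu_v$ is an injective homomorphism $V\to\operatorname{Irr}(V)$, hence a bijection, and $\mu_v^g=\mu_{gv}$ because $\omega(v,g^{-1}w)=\omega(gv,w)$. By (F3), $\langle\operatorname{Ind}_V^H\mu_v,\operatorname{Ind}_V^H\mu_w\rangle$ is the number of $g\in S$ with $gv=w$. For $v,w\ne0$ this is $1$ or $0$ according as $v,w$ lie in the same orbit or not. So the orbits give $r$ distinct irreducible characters $\theta_1,\dots,\theta_r$ of degree $|S|$, which do not have $V$ in the kernel. Together with the characters of $H/V\cong S$ they exhaust $\operatorname{Irr}(H)$, since $|S|+r|S|^2=p^2|S|=|H|$.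

The characters of $S$ add up to $\gamma$ on $V$ and to $\sigma_S(g)$ at $g$. By (F3), the $\theta_i$ vanish off $V$, and on $V$ their sum is $\sum_{v\ne0}\mu_v$, the regular character of $V$ minus the trivial one, with value $p^2-1$ at $0$ and $-1$ elsewhere. This gives the column sums. Those in (c) add up to $a-\gamma$, and the formula for $s(H)$ follows.
\end{proof}

\begin{lemma}\label{lem:lift}
For the classes of $H=G/Z$ of types \textup{(a), (b), (c)} in Lemma~\ref{lem:H}, the numbers $n_D$ are $p$, $1$, $p$.
\end{lemma}

\begin{proof}
Type (a) is part of Lemma~\ref{lem:central}, and type (b) follows from \eqref{eq:conj}. For type (c) let $g\in S$ and suppose that $zg$ and $z'g$ are conjugate, with $z,z'\in Z$. Raising to the power $m=|S|$ shows that the central elements $z^m$ and $z'^m$ are conjugate, hence equal, and $z=z'$ because $p\nmid m$.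
\end{proof}

It remains to find the degrees of the characters that lie over some $\lambda\ne1$ in $\operatorname{Irr}(Z)$. The tool is Gallagher's theorem \cite[Cor.~6.17]{Isaacs}: if $N\trianglelefteq G$ and $\hat\varphi\in\operatorname{Irr}(G)$ restricts to an irreducible character $\varphi$ of $N$, then the products $\hat\varphi\psi$, $\psi\in\operatorname{Irr}(G/N)$, are irreducible, are distinct for distinct $\psi$, and are all the irreducible constituents of $\operatorname{Ind}_N^G\varphi$. The difficulty is to find the extension $\hat\varphi$. Invariance of $\varphi$ under $S$ yields intertwining matrices that are determined only up to scalars, and they need not multiply correctly. We cut the scalars down to $p$th roots of unity and remove those with the Schur--Zassenhaus theorem: a normal subgroup of a finite group whose order is prime to its index has a complement.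

\begin{lemma}\label{lem:faithful}
Let $1\ne\lambda\in\operatorname{Irr}(Z)$. The irreducible characters of $G$ lying over $\lambda$ are in bijection with the characters $\psi\in\operatorname{Irr}(S)$, and the one attached to $\psi$ has degree $p\,\psi(1)$.
\end{lemma}

\begin{proof}
\emph{The character of $E$.} Let $\varphi\in\operatorname{Irr}(E)$ lie over $\lambda$; any constituent of $\operatorname{Ind}_Z^E\lambda$ does. For $e\in E\setminus Z$ and $z\in Z$ the elements $e$ and $ze$ are conjugate, so $\varphi(e)=\lambda(z)\varphi(e)$, and $\varphi(e)=0$ because $\lambda\ne1$. Then $\langle\varphi,\varphi\rangle=1$ reads $p\,\varphi(1)^2=p^3$. Thus $\varphi$ equals $p\lambda$ on $Z$ and $0$ elsewhere. It is the only irreducible character of $E$ over $\lambda$, and $\varphi(geg^{-1})=\varphi(e)$ for $g\in S$, since $S$ centralizes $Z$ and preserves $E\setminus Z$.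

\emph{The extension.} Let $X:E\to GL(p,\mathbb C)$ afford $\varphi$, and let $\tilde S$ be the set of pairs $(g,P)\in S\times SL(p,\mathbb C)$ with
\begin{equation}\label{eq:inter}
PX(e)P^{-1}=X(geg^{-1})\qquad\text{for all } e\in E .
\end{equation}
It is a subgroup of $S\times SL(p,\mathbb C)$: if $(g,P),(h,R)\in\tilde S$, then $PRX(e)R^{-1}P^{-1}=PX(heh^{-1})P^{-1}=X(ghe(gh)^{-1})$, and replacing $e$ by $g^{-1}eg$ in \eqref{eq:inter} shows $(g^{-1},P^{-1})\in\tilde S$. For each $g$ the representation $e\mapsto X(geg^{-1})$ has character $\varphi$, so some invertible $P$ satisfies \eqref{eq:inter}, and dividing $P$ by a $p$th root of $\det P$ makes the determinant $1$. So the projection $\tilde S\to S$ is onto. By Schur's lemma its kernel consists of the scalar matrices of determinant $1$ and has order $p$. As $p\nmid|S|$, the kernel has a complement, which maps isomorphically onto $S$. This gives a homomorphism $g\mapsto P(g)$ satisfying \eqref{eq:inter}. The map $eg\mapsto X(e)P(g)$ is a representation of $G$, because $(eg)(e'g')=e(ge'g^{-1})\,gg'$ and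
\[
X(e)P(g)X(e')P(g')=X(e)X(ge'g^{-1})P(g)P(g').
\]
Its character $\hat\varphi$ restricts to $\varphi$ on $E$ and is therefore irreducible.

\emph{The characters of $G$.} If $\chi\in\operatorname{Irr}(G)$ lies over $\lambda$, so does every constituent of $\chi|_E$, and hence $\chi|_E$ is a multiple of $\varphi$. By Frobenius reciprocity $\chi$ is a constituent of $\operatorname{Ind}_E^G\varphi$, and by Gallagher's theorem $\chi=\hat\varphi\psi$ for a unique $\psi\in\operatorname{Irr}(S)$. Conversely, each $\hat\varphi\psi$ is irreducible and lies over $\lambda$.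
\end{proof}

\begin{proposition}\label{prop:main}
Let $p$ be an odd prime, $S\le SL(2,p)$ with $p\nmid|S|$, and $G=E_p\rtimes S$. With $\gamma=\Gamma(S)$, $a=s(S)$ and $r=(p^2-1)/|S|$,
\[
\Gamma(G)=\gamma+(p^2-1)+p(p-1)\gamma,\qquad s(G)=pa+p(p^2-1)+r(\gamma-1).
\]
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:faithful}, each of the $p-1$ characters $\lambda\ne1$ contributes $p\gamma$ to the degree sum. With Lemmas~\ref{lem:central} and~\ref{lem:H} this gives $\Gamma(G)$. By Lemmas~\ref{lem:central}, \ref{lem:H} and~\ref{lem:lift},
\[
s(G)=p(\gamma+p^2-1)+r(\gamma-1)+p(a-\gamma)=pa+p(p^2-1)+r(\gamma-1).\qedhere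
\]
\end{proof}

Substituting $p=2$, $\gamma=a=3$, $r=1$ in these formulas returns the values $12$ and $14$ found for $Q_8\rtimes C_3$ in Example~\ref{ex:T}.

\section{Dicyclic complements}\label{sec:dic}

To see which $S$ to choose, look at a column of $G=E_p\rtimes S$ belonging to $1\ne z\in Z$. The characters of $H$ contribute $\gamma+p^2-1$, and the others contribute $p\gamma\sum_{\lambda\ne1}\lambda(z)=-p\gamma$, so
\[
\sigma_G(z)=\gamma+p^2-1-p\gamma=(p-1)(p+1-\gamma).
\]
There are $p-1$ such columns, and subtracting the formulas of Proposition~\ref{prop:main} gives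
\begin{equation}\label{eq:diff}
s(G)-\Gamma(G)=(p-1)^2(p+1-\gamma)+r(\gamma-1)+p(a-\gamma).
\end{equation}
The second term is not negative, and the third is $p\,(s(S)-\Gamma(S))$. So unless $S$ itself violates the inequality, we need $\gamma>p+1$. The group $SL(2,p)$ has a cyclic subgroup $U$ of order $p+1$, constructed below. It has $\gamma=a=p+1$ and $r=p-1$, so it lies on the boundary: the central columns vanish and $s-\Gamma=p(p-1)>0$. Doubling $U$ to a dicyclic group raises $\gamma$ by only $2$, but in \eqref{eq:diff} this is weighted by $(p-1)^2$.

\begin{lemma}\label{lem:dic}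
Let $p$ be an odd prime and $n=(p+1)/2$. Then $SL(2,p)$ has a subgroup $S\cong\mathrm{Dic}_n$ of order $2(p+1)$, and
\[
\gamma=p+3,\qquad a=\frac{3p+5}2+\delta,\qquad r=\frac{p-1}2,
\]
where $\delta=1$ if $p\equiv3\pmod4$ and $\delta=0$ otherwise.
\end{lemma}

\begin{proof}
\emph{The subgroup.} Identify $V$ with $\mathbb F_{p^2}$ as an $\mathbb F_p$-vector space. Multiplication by $x\in\mathbb F_{p^2}^\times$ has determinant equal to the norm $x^{p+1}$. The group $\mathbb F_{p^2}^\times$ is cyclic of order $p^2-1$, so the norm maps it onto $\mathbb F_p^\times$, and the kernel $U$ is cyclic of order $p+1=2n$ and contains $-1$. We regard $U$ as a subgroup of $SL(2,p)$. The Frobenius map $x\mapsto x^p$ is a linear involution with fixed space $\mathbb F_p$, so its eigenvalues are $1$ and $-1$ and its determinant is $-1$. To correct the sign, choose $c$ with $c^{p+1}=-1$ and let $j(x)=cx^p$; then $\det j=(-1)(-1)=1$. Further $j^2(x)=c^{p+1}x=-x$, and $j(ux)=u^pj(x)=u^{-1}j(x)$ for $u\in U$, that is, $juj^{-1}=u^{-1}$. Since $|U|>2$, we have $j\notin U$. So $S=U\cup jU$ is a group of order $4n$. If $u$ generates $U$,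 then $u^n=-1=j^2$, so $S$ satisfies the relations of $\mathrm{Dic}_n$, and $S\cong\mathrm{Dic}_n$. Its order $2(p+1)$ is prime to $p$, and $r=(p^2-1)/(2(p+1))$.

\emph{The degrees.} Let $\xi$ generate the cyclic group $\operatorname{Irr}(U)$ of order $2n$, and let $\psi_m=\operatorname{Ind}_U^S\xi^m$, of degree $2$. Conjugation by $j$ sends $\xi^m$ to $\xi^{-m}$. By (F3), $\psi_m$ has norm $1$ if $\xi^{2m}\ne1$ and norm $2$ if $\xi^{2m}=1$, that is, if $n\mid m$; and $\psi_0,\psi_1,\dots,\psi_n$ are pairwise orthogonal. So $\psi_1,\dots,\psi_{n-1}$ are distinct irreducible characters, while $\psi_0$ and $\psi_n$ split into four distinct linear characters. These are all, since $4(n-1)+4=4n$. Hence $\gamma=4+2(n-1)=p+3$.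

\emph{The table sum.} We use Lemma~\ref{lem:rows}. A linear character $\psi$ has $c(\psi\bar\psi)=1$. For $1\le m\le n-1$, (F3) gives
\[
\psi_m\bar\psi_m=\operatorname{Ind}_U^S\bigl(\xi^m(\xi^{-m}+\xi^{m})\bigr)=\psi_0+\psi_{2m}.
\]
Here $c(\psi_0)=2$, and $c(\psi_{2m})=1$ unless $n\mid2m$, that is $2m=n$, when $c(\psi_{2m})=2$. This exception occurs once if $n$ is even and never if $n$ is odd, and $n$ is even exactly when $p\equiv3\pmod4$. So $a=4+3(n-1)+\delta=(3p+5)/2+\delta$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:ineq}]
Let $G_p=E_p\rtimes S$ with $S$ as in Lemma~\ref{lem:dic}. By Proposition~\ref{prop:main},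
\begin{align*}
s(G_p)&=\frac{3p^2+5p}{2}+\delta p+p^3-p+\frac{(p-1)(p+2)}2=p^3+2p^2+2p-1+\delta p,\\
\Gamma(G_p)&=(p+3)+(p^2-1)+p(p-1)(p+3)=p^3+3p^2-2p+2 .
\end{align*}
The difference is $\Gamma-s=p^2-4p+3-\delta p=(p-1)(p-3)-\delta p$. For $p=5$ we have $\delta=0$, $s=184$, $\Gamma=192$ and $|G_5|=125\cdot12=1500$. For $p\ge7$ the difference is at least $p^2-5p+3>0$.
\end{proof}

\begin{remark}\label{rem:p35}
For $p=5$ we have $\gamma=8$, $a=10$, $r=2$, and the three terms of \eqref{eq:diff} are $-32$, $14$ and $10$: four central columns with sum $-8$ each outweigh two columns with sum $7$ and the columns outside $E_5$, whose total is $10$. The hypothesis $p\ge5$ enters only in the final inequality. For $p=3$ the same formulas hold, with $S=Q_8$ and $\delta=1$, and give $s=53>50=\Gamma$.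
\end{remark}

\section{Direct products}\label{sec:prod}

The irreducible characters of $G_1\times G_2$ are the products $\chi_1(g_1)\chi_2(g_2)$ with $\chi_i\in\operatorname{Irr}(G_i)$, and its classes are the products of classes. So its character table is the Kronecker product of the two tables, and
\begin{equation}\label{eq:mult}
s,\ \Gamma\ \text{and}\ \rho\ \text{are multiplicative over direct products.}
\end{equation}
Once groups with $\rho<1$ are available, the equality clause becomes a matter of arithmetic: we look for non-abelian groups whose ratios multiply to $1$. We have $\rho(G_5)=184/192=23/24$, so we need a ratio with $23$ in the denominator.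

The groups of Lemma~\ref{lem:double} arise inside $SL(2,p)$ for the following reason. If $g\in SL(2,p)$ with $p$ odd and $g^2=1$, then $g$ is diagonalizable with eigenvalues $\pm1$ and determinant $1$, so $g=\pm I$. Hence
\begin{equation}\label{eq:inv}
-I\ \text{is the only involution of every subgroup of } SL(2,p) \text{ that contains it.}
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:eq}]
We use four groups.

\emph{The group $E_5\rtimes T$.} Since $PSL(2,5)\cong A_5$ contains $A_4$, the preimage $T$ of $A_4$ in $SL(2,5)$ has order $24$, prime to $5$. By \eqref{eq:inv} it is a group as in Example~\ref{ex:T}, so $\gamma=12$, $a=14$, and $r=24/24=1$. Proposition~\ref{prop:main} gives $s=70+120+11=201$ and $\Gamma=12+24+240=276$, so $\rho=67/92$. Here $92=4\cdot23$, but the prime $67$ has appeared in the numerator.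

\emph{The group $G_{13}$.} Theorem~\ref{thm:ineq} with $\delta=0$ gives $s=2197+338+26-1=2560$ and $\Gamma=2197+507-26+2=2680$, so $\rho=64/67$.

\emph{The group $G_5$} has $\rho=23/24$.

\emph{The group $\mathbb F_3^2\rtimes Q_8$.} Take $p=3$ and $S=\mathrm{Dic}_2=Q_8$ in Lemma~\ref{lem:dic}, so that $\gamma=6$, $a=8$, $r=1$. Lemma~\ref{lem:H} gives $s=8+8+5=21$ and $\Gamma=6+8=14$, so $\rho=3/2$.

The direct product $G$ of these four groups is non-abelian, and by \eqref{eq:mult}
\[
\rho(G)=\frac{67}{92}\cdot\frac{64}{67}\cdot\frac{23}{24}\cdot\frac32=\frac{16}{23}\cdot\frac{23}{24}\cdot\frac32=1.\qedhere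
\]
\end{proof}

For density we need the opposite: one ratio above $1$ and one below $1$ with no multiplicative relation between them.

\begin{proof}[Proof of Theorem~\ref{thm:dense}]
Let $\alpha=\log\frac43>0$ and $\beta=\log\frac{24}{23}>0$. By Example~\ref{ex:Q8} and \eqref{eq:mult}, $\log\rho(Q_8^m\times G_5^l)=m\alpha-l\beta$ for all integers $m,l\ge0$. If $m\alpha=l\beta$ with $m,l\ge1$, then $4^m23^l=3^m24^l$, which is impossible because $23$ divides only the left side. So $\alpha/\beta$ is irrational, and for every $M$ the numbers $m\alpha/\beta$ with $m\ge M$ are dense modulo $1$. Given $t\in\mathbb R$ and $\varepsilon>0$, there are therefore arbitrarily large $m$ and integers $l$ with $|m\alpha/\beta-l-t/\beta|<\varepsilon$. Such an $l$ exceeds $m\alpha/\beta-t/\beta-\varepsilon$, so $l\ge0$ once $m$ is large, and $|m\alpha-l\beta-t|<\beta\varepsilon$. Hence the values of $\log\rho$ are dense in $\mathbb R$, and those of $\rho$ are dense in $(0,\infty)$.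
\end{proof}

\section{Bounds by powers of the degree sum}\label{sec:powers}

Both inequalities of Theorem~\ref{thm:powers} come from Lemma~\ref{lem:rows}, by estimating the number of constituents of $\psi\bar\psi$ in two ways.

\begin{proof}[Proof of Theorem~\ref{thm:powers}]
Let $G\ne1$, and write $s=s(G)$, $\Gamma=\Gamma(G)$, $k=k(G)$ and $b=\max_\chi\chi(1)$.

\emph{Lower bound.} By the Cauchy--Schwarz inequality and (F1), $\Gamma^2\le k\sum_\chi\chi(1)^2=k|G|$, so it suffices to bound $k$ and $|G|$ in terms of $s$. Each $\psi\bar\psi$ has at least one constituent, so $s\ge k$. Each constituent has degree at most $b$, so $c(\psi\bar\psi)\ge\psi(1)^2/b$, and summing over $\psi$ gives $s\ge|G|/b$. Now $b^2<|G|$: if $b=1$ this says $G\ne1$, and if $b>1$ then $|G|\ge b^2+1$, as the trivial character also contributes to $\sum_\chi\chi(1)^2$. Hence $s>|G|^{1/2}$, and $\Gamma^2\le k|G|<s\cdot s^2=s^3$. This also gives $\kappa\ge2/3$.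

\emph{Upper bound.} For $\psi,\mu\in\operatorname{Irr}(G)$ we have $\langle\psi\bar\psi,\mu\rangle=\langle\psi,\psi\mu\rangle$. This is the multiplicity of $\psi$ in a character of degree $\psi(1)\mu(1)$, so it is at most $\mu(1)$. Summing over $\mu$ gives $c(\psi\bar\psi)\le\Gamma$. Also $c(\psi\bar\psi)\le\psi(1)^2$. The minimum of two positive numbers is at most their geometric mean, so
\[
s\le\sum_\psi\min\bigl(\psi(1)^2,\Gamma\bigr)\le\sum_\psi\psi(1)\sqrt\Gamma=\Gamma^{3/2}.
\]
For the trivial character the second estimate reads $1<\sqrt\Gamma$, since $\Gamma>1$ for $G\ne1$, so the inequality is strict.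

\emph{The exponent $3/2$.} Proposition~\ref{prop:main} with $S=1$, where $\gamma=a=1$, gives $s(E_p)=p^3$ and $\Gamma(E_p)=p^2+p(p-1)<2p^2$. Thus
\[
\frac{\log s(E_p)}{\log\Gamma(E_p)}>\frac{3\log p}{2\log p+\log2}\longrightarrow\frac32\qquad(p\to\infty),
\]
so $s\le\Gamma^{\theta}$ fails for some group whenever $\theta<3/2$.

\emph{The upper bound for $\kappa$.} By \eqref{eq:diff} we want $\gamma$ large compared with $p$. The group $PSL(2,11)$ contains $A_5$ \cite[Satz II.8.27]{Huppert}. Its preimage $S$ in $SL(2,11)$ has order $120=11^2-1$, so $11\nmid|S|$ and $r=1$, and by \eqref{eq:inv} Lemma~\ref{lem:double} applies to $S$.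

The group $A_5$ has five classes, of elements of order $1,2,3,5,5$, and its character degrees are $1,3,3,4,5$, with sum $16$. It has $15$ involutions, so $x^2=1$ has $16$ solutions, and (F4) gives $\sum_\chi\nu(\chi)\chi(1)=16=\sum_\chi\chi(1)$. Hence all indicators are $1$, and $\sigma_{A_5}(g)$ is the number of square roots of $g$. An involution has none, because $A_5$ has no element of order $4$. If $g$ has order $3$ or $5$ and $x^2=g$, then $x$ has the same order as $g$, because there are no elements of order $6$ or $10$; so $x\in\langle x^2\rangle=\langle g\rangle$, where $g$ has exactly one square root. The column sums of $A_5$ are therefore $16,0,1,1,1$. By Lemma~\ref{lem:double} the numbers $n_D$ are $2,1,2,2,2$, and Lemma~\ref{lem:central} gives $a=32+0+2+2+2=38$.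

The group $S$ has $9$ classes, so four irreducible characters are nontrivial on $-I$. Their degrees are even, say $2d_1,\dots,2d_4$, and their squares add up to $120-60$, so $\sum d_i^2=15$. If all $d_i\le2$, then $\sum d_i^2\equiv4\equiv1\pmod3$, which is false. So one $d_i$ is $3$, and the other three squares add up to $6=4+1+1$. The degrees are $2,2,4,6$, and $\gamma=16+14=30$.

Proposition~\ref{prop:main} with $p=11$ gives $s(E_{11}\rtimes S)=418+1320+29=1767$ and $\Gamma(E_{11}\rtimes S)=30+120+3300=3450$. Hence $\kappa\le\log1767/\log3450$. Finally $\log1767<7.4771$ and $\log3450>8.1461$, and $0.918\cdot8.1461>7.478$, so the quotient is less than $0.918$.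
\end{proof}

By \eqref{eq:mult}, the direct powers of $E_{11}\rtimes S$ are arbitrarily large groups with the same value of $\log s/\log\Gamma$, so the upper bound for $\kappa$ persists if finitely many groups are excluded.

\begin{thebibliography}{9}

\bibitem{ADP}
Arvind Ayyer, Hiranya Kishore Dey and Digjoy Paul,
\emph{How large is the character degree sum compared to the character table sum for a finite group?},
arXiv:2406.06036 (2024).

\bibitem{Huppert}
Huppert, \emph{Endliche Gruppen I}.

\bibitem{Isaacs}
Isaacs, \emph{Character Theory of Finite Groups}.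

\end{thebibliography}
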